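# Growth of Dirichlet tilings of hyperbolic space: ideal prisms and short cycles

## 1. Spheres in the tiling by ideal cubes

We work in the Klein model: $\mathbb H^3$ is the open unit ball of $\mathbb R^3$, geodesics are chords, hyperbolic planes are flat, and orthogonal linear maps are isometries. Points of the unit sphere are called ideal. Let $Q$ be the convex hull of the eight ideal points $(\pm1,\pm1,\pm1)/\sqrt3$, an ideal cube. What are its dihedral angles? Cut $Q$ by a small horosphere centered at a vertex $v$. The section is a Euclidean triangle whose angles are the dihedral angles at the three edges ending in $v$. The rotation by $2\pi/3$ about the diagonal through $v$ permutes these three edges, so the three angles are equal, and they add up to $\pi$. Hence every dihedral angle of $Q$ is $\pi/3$.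

So six copies of $Q$ fit around each edge, and the reflections in the six facets of $Q$ generate a discrete group $W$ whose translates $wQ$ tile $\mathbb H^3$ (Poincaré's theorem, recalled in Section 3). Write $S$ for the set of six reflections. For $s\ne t$ in $S$ the product $st$ has order $3$ if the two facets share an edge (12 pairs) and infinite order if the facets are opposite (3 pairs).

Now walk from tile to tile through facets. The tiles $wQ$ and $wsQ$ share a facet, so a word $s_1s_2\cdots s_r$ describes a path from $Q$ to $s_1\cdots s_rQ$. The number $|S(r)|$ of tiles at distance exactly $r$ from $Q$ is the number of elements of $W$ of word length $r$. Recall the theorem of Tits on words in a Coxeter group: every word can be made reduced by braid moves and deletions of double letters $ss$, and two reduced words of the same element differ by braid moves only. Here the braid moves are $sts\leftrightarrow tst$ for facets $s,t$ sharing an edge. So we can count.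

Clearly $|S(0)|=1$ and $|S(1)|=6$. A word $st$ with $s\ne t$ admits no braid move, so $|S(2)|=6\cdot5=30$. There are $6\cdot5\cdot5=150$ words of length $3$ without double letters. A braid move turns $sts$ into $tst$ and never creates a double letter, so all $150$ words are reduced. The only coincidences are $sts=tst$, one for each of the $12$ edges. Hence $|S(3)|=138$.

Compare this with the plane. In $\mathbb H^2$ take an ideal hexagon and reflect in its six sides. No two sides meet in $\mathbb H^2$, there are no braid moves, the group is a free product of six groups of order $2$, and the adjacency graph of the tiles is the $6$-regular tree: $1,6,30,150,\dots$, with ratio exactly $5$. (An ideal $k$-gon gives the $k$-regular tree in the same way, $k\ge3$.) In $\mathbb H^3$ the edges of the cube create cycles in the graph, and we have just seen their first effect: $138$ instead of $150$. We shall see that the growth rate for the cube is $\frac12(3+\sqrt{37})\approx4.541$, a definite amount below $5$.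

With $k$ facets the tree would give $k-1$. In dimension at least $3$ facets must meet, so there are always cycles, and the growth rate should drop below $k-1$. Does it drop by a fixed amount, whatever $k$ is?

## 2. Dirichlet tilings and the gap below $k-1$

Let $G=\mathrm{Isom}(\mathbb H^d)$ and let $\Gamma\le G$ be a lattice.

**Definition (Dirichlet polyhedron, tiling, dual graph).** For $p\in\mathbb H^d$ put $\mathcal P=\{x: d(x,p)\le d(x,\gamma p)\ \text{for all }\gamma\in\Gamma\}$. We allow $p$ to have a nontrivial (finite) stabilizer. The tiling $\mathcal T$ consists of the $\Gamma$-translates of $\mathcal P$; it is the Voronoi tiling of the locally finite set $\Gamma p$. The dual graph $\mathcal G$ has the tiles as vertices, and two tiles are joined if they share a $(d-1)$-dimensional face. If $\mathcal P$ has $k$ facets, then $\mathcal G$ is $k$-regular and is called a $k$-regular Dirichlet tiling of $\mathbb H^d$.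

For example, let $W$ be the group of Section 1, let $\Gamma$ be generated by $W$ and the 48 symmetries of the cube $Q$, and let $p$ be the center of $Q$. The stabilizer of $p$ is nontrivial, and $\Gamma p=Wp$ because the symmetries of $Q$ normalize $W$ and fix $p$. Section 3 shows that the Dirichlet polyhedron of $p$ for $W$ is $Q$, so it is also $Q$ for $\Gamma$.

**Definition (growth rate).** $gr(\mathcal G)=\lim_{r\to\infty}|B(r)|^{1/r}$, where $|B(r)|$ is the number of vertices in a ball of radius $r$. The limit exists because $|B(r+s)|\le|B(r)||B(s)|$.

For the $k$-regular tree, $gr=k-1$. In any $k$-regular graph the sphere $S(r)$ has at most $k(k-1)^{r-1}$ points, so $gr\le k-1$ always.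

Itai Benjamini and Tsachik Gelander ("An Upper bound on the growth of Dirichlet tilings of hyperbolic spaces", arXiv:1504.05873, 2015) are the source of the problem. The known result is that for any $d>2$ and $k$ there is $\epsilon=\epsilon(k,d)>0$ with $gr(\mathcal G)<k-1-\epsilon$ for every $k$-regular graph dual to a finite volume convex tiling of $\mathbb H^d$. The question is whether there is a universal $\epsilon_u>0$, independent of $k$ and $d$, with $gr(\mathcal G)<k-1-\epsilon_u$ for every $k$-regular Dirichlet tiling of $\mathbb H^d$, $d>2$. The answer is no. Put
$$\lambda_k=\tfrac12\Big(k-3+\sqrt{(k+1)^2-12}\Big),\qquad k-1-\lambda_k=\frac{6}{k+1+\sqrt{(k+1)^2-12}} .\tag{1}$$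
The second formula follows from the first by rationalizing $\frac12\big(k+1-\sqrt{(k+1)^2-12}\big)$.

**Theorem 1.** For every $k\ge6$ some $k$-regular Dirichlet tiling of $\mathbb H^3$ has growth rate exactly $\lambda_k$. Hence no universal $\epsilon_u>0$ exists.

**Theorem 2.** If $P\subset\mathbb H^3$ is a finite volume Coxeter polyhedron with $k$ facets, then its tiling has $gr\le\lambda_k$, with equality if and only if all vertices are ideal and all dihedral angles are $\pi/3$. Equality occurs for $k=4$ and for every $k\ge6$, and not for $k=5$.

**Theorem 3.** For every $k$-regular Dirichlet tiling of $\mathbb H^d$,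
$$gr<k-1-\frac{(k-2)(k-3)}{2(k-1)^3}\quad(d=3),\qquad gr<k-1-\frac{k-3}{2(k-1)^3}\quad(\text{all }d\ge3).$$
So for $d=3$ the optimal gap is of exact order $1/k$, and the $\epsilon(k,d)$ of the known result can be taken independent of $d$ for Dirichlet tilings.

**Theorem 4.** If $P\subset\mathbb H^d$, $d\ge4$, is a finite volume Coxeter polytope with $k$ facets, then its tiling has $gr<k-1-\frac1{180}$.

Coxeter polytopes are defined in Section 3; "its tiling" is the tiling by the chambers $wP$ of the reflection group. Thus among these chamber tilings (in dimension $d\ge3$) the gap can tend to $0$ only for $d=3$. Nothing below settles whether general Dirichlet tilings with $d\ge4$ have a universal gap.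

**Conventions on polyhedra.** As in the problem, $\mathcal P$ has finite volume and $k<\infty$ facets. Hence in the Klein model it is a Euclidean convex polytope in the closed ball, possibly with vertices on the sphere (ideal vertices); in particular $k\ge d+1$. A face of dimension at least $1$ meets $\mathbb H^d$, since the open segment between two points of the closed ball lies in the open ball. Two facets are *adjacent* if they share a codimension-2 face; two facets of a polytope share at most one. In $\mathbb H^3$ we write $V$ and $E$ for the numbers of vertices (ideal ones included) and edges, and $\deg v$ for the number of edges at $v$. Euler's formula $V-E+k=2$ gives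
$$\sum_v(\deg v-2)=2E-2V=2(k-2).\tag{2}$$
At an ideal vertex $v$, put $v=\infty$ in the upper half-space model. The facets through $v$ are vertical, and a high horosphere cuts $\mathcal P$ in a Euclidean polytope, the *link* of $v$, with the same dihedral angles. The link is compact: in the Klein model the directions from $v$ to the other vertices point strictly into the ball. At a finite vertex the link is the spherical polytope of unit directions into $\mathcal P$. For instance, the link of a vertex of the ideal cube is an equilateral triangle.

**Three facts on the Voronoi tiling.** First, if $T,T'$ are the cells of $p,q$, then $T\cap T'=\{x\in T: d(x,p)=d(x,q)\}$ is the intersection of $T$ with a hyperplane bounding a half-space that contains $T$. So $T\cap T'$ is a face of $T$, and by symmetry of $T'$: the tiling is face-to-face. Consequently, if $x$ is a relative interior point of a face $f$ of $T$ and $T'\ni x$, then the face $T\cap T'$ of $T$ contains $f$, so $f$ is also a face of $T'$. Second, $\Gamma$ is transitive on tiles. Third, the stabilizer of a tile is finite, since it fixes the center of the tile.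

## 3. Coxeter polytopes: faces, spherical subsets, growth series

**Definition (Coxeter polytope).** A finite volume polytope $P\subset\mathbb H^d$ is a Coxeter polytope if the dihedral angle at every codimension-2 face is $\pi/m$ with an integer $m\ge2$.

The ideal cube of Section 1 is one. By Poincaré's theorem (see Vinberg, *Hyperbolic reflection groups*, 1985) the reflections $S$ in the $k$ facets generate a discrete group $W$ with fundamental domain $P$, and $(W,S)$ is a Coxeter system with $m_{st}=m$ for facets at angle $\pi/m$ and $m_{st}=\infty$ for non-adjacent facets. As $P$ has finite volume, $W$ is a lattice. We identify a facet with its reflection, write $\ell$ for word length, and recall three standard facts. For $T\subset S$ let $W_T=\langle T\rangle$. All reduced words of $w\in W_T$ use only letters of $T$. We have $\ell(sw)<\ell(w)$ if and only if $w$ has a reduced word beginning with $s$. And $\ell(sw)>\ell(w)$ if and only if $wP$ lies on the same side of the wall of $s$ as $P$.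

**Step 1: $P$ is a Dirichlet polyhedron.** This places reflection groups inside the question. Let $q\in\operatorname{int}P$ and let $D$ be its Dirichlet polyhedron for $W$. The bisector of $q$ and $sq$ is the wall of $s$, so $D\subset P$. If there were $x\in\operatorname{int}P\setminus D$, then $x\in\gamma D\subset\gamma P$ for some $\gamma\ne1$, which is impossible since $P$ is a fundamental domain. So $\operatorname{int}P\subset D$, and $D=P$ as $D$ is closed. The tiles adjacent to $wP$ are the $wsP$, $s\in S$, so the dual graph is the Cayley graph of $(W,S)$.

**Definition (spherical subset).** $T\subset S$ is spherical if $W_T$ is finite.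

For the ideal cube the spherical subsets are $\emptyset$, the $6$ single facets and the $12$ adjacent pairs. Three facets meeting at a vertex generate the infinite group of the equilateral triangle tiling, and a set with two opposite facets generates an infinite group as well.

In the Lorentz model, a hyperplane of $\mathbb H^d$ is $u^\perp$ with $\langle u,u\rangle=1$; we take $u$ to be the outward normal of a facet. Adjacent facets at dihedral angle $\theta$ have $\langle u,u'\rangle=-\cos\theta$.

**Lemma 1.** The map $T\mapsto\bigcap_{s\in T}(\text{facet }s)$ is a bijection from the spherical subsets of $S$ to the faces of $P$ meeting $\mathbb H^d$ (including $P$ itself, for $T=\emptyset$), and $|T|$ is the codimension of the face.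

*Proof.* Let $F$ be a face meeting $\mathbb H^d$ and $T$ the set of facets containing it. Then $F$ is the intersection of these facets, and $W_T$ fixes a point of $\mathbb H^d$, so it is finite by discreteness. So every such $F$ comes from a spherical $T$.

Conversely let $T$ be spherical. Take $q\in\operatorname{int}P$ and let $y$ be the circumcenter of the finite orbit $W_Tq$. It is fixed by $W_T$, so it lies on the wall of each $s\in T$. It also lies in the convex hull of $W_Tq$, for otherwise projecting it to the hull would decrease all distances to the orbit. Let $s\notin T$ and $w\in W_T$. A reduced word of $w$ never contains $s$, so $\ell(sw)>\ell(w)$, hence $wP$ is on the same side of the wall of $s$ as $P$, and $wq$ is in the open half-space of $s$. Therefore $y$ is in this open half-space too. So $y\in P$, and the walls through $y$ are exactly those of $T$.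

For $s,t\in T$ the number $m_{st}$ is finite, so the Gram matrix of the normals of $T$ has entries $-\cos(\pi/m_{st})$. For a finite Coxeter group this matrix is positive definite, so the normals are linearly independent. Hence near $y$ the polytope $P$ is cut out by $|T|$ half-spaces with independent normals: all facets in $T$ contain $y$, and $y$ is in the relative interior of a face of codimension $|T|$ whose set of facets is $T$. This face is the intersection of the facets in $T$, and $T$ can be recovered from it. $\square$

In particular two facets whose hyperplanes meet in $\mathbb H^d$ are adjacent: the two reflections fix a common point, so they generate a finite group, and Lemma 1 gives a codimension-2 face.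

**Step 2: growth rate as a zero.** Let $W(t)=\sum_{w\in W}t^{\ell(w)}=\sum_r|S(r)|t^r$. Steinberg's formula (*Endomorphisms of linear algebraic groups*, Mem. AMS 80, 1968) says
$$\frac1{W(t^{-1})}=\sum_{T\text{ spherical}}\frac{(-1)^{|T|}}{W_T(t)} .$$
As a check, the infinite dihedral group has $W(t)=1+2t+2t^2+\dots=\frac{1+t}{1-t}$, so the left side is $\frac{t-1}{t+1}$, and the right side is $1-\frac2{1+t}$, which is the same. We read the formula as giving a rational function
$$F_P(x)=\frac1{W(x^{-1})}=\sum_{T\text{ spherical}}\frac{(-1)^{|T|}}{W_T(x)},\tag{3}$$
which is continuous on $(0,\infty)$, because the polynomials $W_T$ are positive there.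

**Lemma 2.** $gr$ is the largest positive zero of $F_P$.

*Proof.* Let $R$ be the radius of convergence of $W(t)$ and $\tau=1/R$. Since $W$ is infinite, all spheres are nonempty, so $R\le1$; and $R>0$ since $|S(r)|\le k(k-1)^{r-1}$ for $r\ge1$. The series $\sum_r|B(r)|t^r=W(t)/(1-t)$ then has radius $R$ too, so $gr=\tau$. By Pringsheim's theorem (the coefficients are nonnegative) $R$ is a singularity of the rational function $W(t)$, that is, a pole. Hence $F_P(\tau)=0$. If $x>\tau$, then $x^{-1}<R$, so $W(x^{-1})$ is a finite number $\ge1$ and $F_P(x)>0$. $\square$

**Step 3: the formula in dimension 3.** Write $[n]=1+x+\dots+x^{n-1}$. A facet has $W_s(x)=[2]$, and an edge $e$ with angle $\pi/m_e$ has a dihedral group with $W_e(x)=[2][m_e]$. A finite vertex $v$ contributes $-1/W_v(x)$, an ideal vertex nothing. Distributing each edge term equally to its two ends, (3) becomes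
$$F_P(x)=1-\frac k{[2]}+\sum_vg_v(x),\qquad g_v=\frac12\sum_{e\ni v}\frac1{[2][m_e]}-\frac{\delta_v}{W_v(x)},\tag{4}$$
with $\delta_v=1$ for $v$ finite and $\delta_v=0$ for $v$ ideal.

For the ideal cube, $F_Q(x)=1-\frac6{[2]}+\frac{12}{[2][3]}$. Putting $x=1/t$ gives $W(t)=\dfrac{1+2t+2t^2+t^3}{1-4t-4t^2+7t^3}=1+6t+30t^2+138t^3+\cdots$, in agreement with the count by hand.

## 4. Right-angled edges and edges of angle $\pi/3$

Someone hoping for a universal gap would reason as follows. In dimension $3$ the facets meet along edges, each edge gives a short cycle in the dual graph, and short cycles should waste a fixed amount of growth. Here is an example that encourages this. Let $P$ be the regular ideal octahedron. The link of each vertex is a Euclidean quadrilateral with fourfold symmetry, so all dihedral angles are $\pi/2$. With $k=8$ and $E=12$, (4) gives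
$$F_P(x)=1-\frac8{1+x}+\frac{12}{(1+x)^2}=\frac{(x-1)(x-5)}{(1+x)^2},$$
and $gr=5$ by Lemma 2, two less than $k-1=7$. More generally, suppose that all vertices of $P$ are ideal, $4$-valent, with right angles. By (2), $V=k-2$ and $E=2(k-2)$. Since a $4$-valent vertex has four neighbors, $V\ge5$, so $k-3>1$. Now
$$(1+x)^2F_P(x)=(1+x)^2-k(1+x)+2(k-2)=(x-1)\big(x-(k-3)\big),$$
so $gr=k-3$. The gap is exactly $2$, whatever $k$ is.

Where does this stop working? Look at what an edge costs. A right-angled edge gives a relation $st=ts$, so two of the $k(k-1)$ non-backtracking paths of length $2$ end at the same tile. If there are about $k$ such edges, a fraction of order $1/k$ of the two-step paths is lost, which is a loss of constant size in $k-1$. An edge of angle $\pi/3$ gives $sts=tst$, which is seen only among the $k(k-1)^2$ non-backtracking paths of length $3$. And there are few edges. Each vertex has degree at least $3$, so $3V\le2E$, and Euler's formula gives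
$$E\le3(k-2).\tag{5}$$
If $P$ has no right angle, then the only braid moves on words of length at most $3$ are $sts\leftrightarrow tst$ at edges of angle $\pi/3$, and the count of Section 1 gives $|S(2)|=k(k-1)$ and $|S(3)|\ge k(k-1)^2-3(k-2)$. The fraction lost at length $3$ is of order $k^{-2}$, too small by a factor $k$ for a constant gap. So counting short cycles gives a constant gap only if there are many right angles. This is not yet a proof that the gap is small, since longer words also matter, but it tells us what to look for: Coxeter polyhedra in $\mathbb H^3$ with no right angle and with many facets.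

What do they look like? At a finite vertex the link is a spherical triangle (three facets, by Lemma 1) with angles $\frac\pi a,\frac\pi b,\frac\pi c$ and $\frac1a+\frac1b+\frac1c>1$, so one of $a,b,c$ is $2$. Hence all vertices must be ideal. The link of an ideal vertex is a Euclidean polygon with angles at most $\pi/2$, so a triangle or a rectangle, and without right angles it must be a triangle with $\frac1a+\frac1b+\frac1c=1$ and $a,b,c\ge3$, that is $(3,3,3)$. So all vertices are ideal and trivalent, and **all** dihedral angles are $\pi/3$. The ideal cube is of this kind. It is a prism over a square; we now replace the square by an $m$-gon.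

## 5. Ideal prisms with all dihedral angles $\pi/3$: proof of Theorem 1

**Step 1: construction.** Let $m\ge4$ and $0<\varphi<\pi/2$. In the Klein ball let $P_{m,\varphi}$ be the convex hull of the $2m$ ideal points
$$\Big(\cos\varphi\cos\tfrac{2\pi j}m,\ \cos\varphi\sin\tfrac{2\pi j}m,\ \pm\sin\varphi\Big),\qquad j=0,\dots,m-1 .$$
It is a prism over a regular $m$-gon, with $k=m+2$ facets, $3m=3(k-2)$ edges, and all vertices ideal and trivalent. As a convex hull of finitely many ideal points it has finite volume.

**Step 2: the angle at the vertical edges.** We choose $\varphi$ so that this angle is $\pi/3$. The reflection $z\mapsto-z$ is an isometry that preserves each lateral plane and each vertical edge, so these are orthogonal to the equatorial plane $z=0$. Hence the dihedral angle $\beta$ at a vertical edge is the angle of the regular $m$-gon in the equatorial $\mathbb H^2$ with vertices at Klein radius $\cos\varphi$. Let $r$ be the hyperbolic distance from the center to a vertex; then $\tanh r=\cos\varphi$, so $\cosh r=1/\sin\varphi$. The center, a vertex, and the midpoint of a side at that vertex form a right triangle with angles $\pi/m$ and $\beta/2$ and hypotenuse $r$.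 The identity $\cosh r=\cot\frac\pi m\cot\frac\beta2$ gives
$$\tan\frac\beta2=\sin\varphi\,\cot\frac\pi m .$$
So $\beta=\pi/3$ if and only if $\sin\varphi=\frac1{\sqrt3}\tan\frac\pi m$. For $m\ge4$ the right side lies in $(0,1)$, and we take this $\varphi$. For $m=4$ we recover the ideal cube. (For $m=3$ the equation would give $\sin\varphi=1$; the six points would collapse to the two points $(0,0,\pm1)$, whose hull is a diameter and not a polyhedron.)

**Step 3: the other angles come for free.** The link of a vertex $v$ is a Euclidean triangle with one angle $\beta$ and two angles at the horizontal edges. The reflection in the plane through the $z$-axis and $v$ is a symmetry of the prism that fixes $v$ and exchanges these two edges, so both angles are $\alpha=(\pi-\beta)/2=\pi/3$. Thus all dihedral angles of $P=P_{m,\varphi}$ are $\pi/3$, and $P$ is a finite volume Coxeter polyhedron.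

**Step 4: growth.** There are no finite vertices and $3(k-2)$ edges with $m_e=3$, so (4) gives $F_P=F_0$ with
$$F_0(x)=1-\frac k{1+x}+\frac{3(k-2)}{(1+x)(1+x+x^2)} .\tag{6}$$
Multiplying out,
$$(1+x)(1+x+x^2)F_0(x)=x^3-(k-2)x^2-(k-2)x+2k-5=(x-1)\big(x^2-(k-3)x-(2k-5)\big).\tag{7}$$
For $k\ge4$ the quadratic has negative constant term, so it has one positive root; its discriminant is $(k-3)^2+4(2k-5)=(k+1)^2-12$, so this root is $\lambda_k$. Its value at $1$ is $9-3k<0$, so $\lambda_k>1$. Hence
$$F_0(\lambda_k)=0,\qquad F_0>0\ \text{ on }(\lambda_k,\infty),\tag{8}$$
and Lemma 2 gives $gr=\lambda_k$.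

**Step 5: conclusion.** By (1), $k-1-\lambda_k<\frac6{k+1}$. By Step 1 of Section 3, the tiling by the $wP$ is a $k$-regular Dirichlet tiling of $\mathbb H^3$, for every $k=m+2\ge6$. Given $\epsilon_u>0$, choose $k\ge6$ with $6/(k+1)<\epsilon_u$; then $gr>k-1-\epsilon_u$. So no universal $\epsilon_u$ exists. $\blacksquare$

## 6. The maximum over Coxeter polyhedra in $\mathbb H^3$: proof of Theorem 2

The plan is to show $F_P\ge F_0$ on $(1,\infty)$, vertex by vertex; by (8) and Lemma 2 this bounds $gr$. Put $g_0=\frac3{2[2][3]}$, so that $F_0=1-\frac k{[2]}+2(k-2)g_0$.

**Lemma 3.** For $x>1$ and every vertex $v$, $g_v(x)\ge(\deg v-2)g_0(x)$, with equality if and only if $v$ is ideal with angles $(\frac\pi3,\frac\pi3,\frac\pi3)$.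

*Proof.* We write $(a,b,c)$ for angles $\frac\pi a,\frac\pi b,\frac\pi c$. At an ideal vertex the link is a Euclidean polygon with angles at most $\pi/2$: the rectangle $(2,2,2,2)$ or a triangle $(3,3,3)$, $(2,4,4)$, $(2,3,6)$. At a finite vertex it is a spherical triangle $(2,2,n)$ with $n\ge2$, $(2,3,3)$, $(2,3,4)$ or $(2,3,5)$, and $W_v$ is $[2]^2[n]$, $[2][3][4]$, $[2][4][6]$, $[2][6][10]$ respectively. We multiply the claim by $[2]$, so we must compare $[2]g_v$ with $(\deg v-2)\frac3{2[3]}$. Let $x>1$. We use
$$\frac1{[2]}>\frac3{2[3]},\qquad\text{because } 2[3]-3[2]=2x^2-x-1=(2x+1)(x-1)>0,\tag{9}$$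
and the factorizations $[4]=[2](1+x^2)$, $[6]=[2][3](x^2-x+1)=[3](1+x^3)$, $[10]=[5](1+x^5)$.

* $(2,2,2,2)$: $[2]g_v=\frac2{[2]}>2\cdot\frac3{2[3]}$ by (9).
* $(3,3,3)$: $[2]g_v=\frac3{2[3]}$, equality.
* $(2,4,4)$: we need $\frac1{[2]}+\frac2{[4]}>\frac3{[3]}$. Multiplying by $[2](1+x^2)[3]$, this says $(x^2+3)[3]-3[2](1+x^2)>0$, and the left side is $x^4-2x^3+x^2=x^2(x-1)^2$.
* $(2,3,6)$: we need $\frac1{[2]}+\frac1{[6]}>\frac2{[3]}$. Multiplying by $[6]$, the difference of the two sides is $(x^4+x^2+1)+1-2(1+x^3)=x^2(x-1)^2>0$.
* $(2,2,n)$: $[2]g_v=\frac1{[2]}+\frac1{[n]}\big(\frac12-\frac1{1+x}\big)>\frac1{[2]}>\frac3{2[3]}$.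
* $(2,3,3)$: we need $\frac1{[2]}-\frac1{[3]}-\frac2{[3][4]}>0$. Multiplying by $[2][3]$, this is $x^2-\frac2{1+x^2}>0$, which is true.
* $(2,3,4)$: we need $\frac1{[2]}+\frac1{[4]}-\frac2{[3]}>\frac2{[4][6]}$. The left side is $\frac{[3](2+x^2)-2[2](1+x^2)}{[2][3](1+x^2)}=\frac{x^2(x^2-x+1)}{[2][3](1+x^2)}$, and $[4][6]=[2]^2[3](1+x^2)(x^2-x+1)$. So the claim is $x^2(x^2-x+1)^2(1+x)>2$, which is true since $x^2-x+1>1$.
* $(2,3,5)$: we need $\frac1{[2]}+\frac1{[5]}-\frac2{[3]}>\frac2{[6][10]}$. The left side has numerator $[3][5]+[2][3]-2[2][5]=x^6-x^4+x^2$ over $[2][3][5]$, and $[6][10]=[3][5](1+x^3)(1+x^5)$. So the claim is $x^2(x^4-x^2+1)(1+x^3)(1+x^5)>2(1+x)$. It is true because $x^2(x^4-x^2+1)>1$, $1+x^5>2$ and $1+x^3>1+x$. $\square$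

**Step 1: the inequality.** Summing Lemma 3 over the vertices and using (2) and (4),
$$F_P(x)\ge1-\frac k{[2]}+2(k-2)g_0(x)=F_0(x)\qquad(x>1),$$
with equality at some $x>1$ only if all vertices are ideal of type $(3,3,3)$. By (8), $F_P>0$ on $(\lambda_k,\infty)$, so $gr\le\lambda_k$ by Lemma 2. If $P$ is not of this extremal type, then also $F_P(\lambda_k)>F_0(\lambda_k)=0$, so $gr<\lambda_k$. If $P$ is of the extremal type, then $F_P=F_0$ and $gr=\lambda_k$. Since every edge has ends, the extremal type means exactly that all vertices are ideal and all dihedral angles are $\pi/3$.

**Step 2: which $k$ occur.** For $k=4$ take the regular ideal tetrahedron; by threefold symmetry at each vertex its angles are $\pi/3$. For $k\ge6$ take the prisms of Section 5.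

**Step 3: $k=5$ does not occur.** Suppose $P$ is extremal with $5$ facets. All vertices are trivalent, so $3V=2E$ and $V-E=-3$, giving $V=6$, $E=9$. Two facets share at most one edge, so of the $10$ pairs of facets exactly one pair $\{A,B\}$ is non-adjacent. The other three facets, with outward normals $a,b,c$ (we use the same letters for the facets), are pairwise adjacent and adjacent to $A$ and to $B$. The facet $A$ is a triangle with sides on $a,b,c$, whose vertices are the points where $A$ meets $a,b$, then $b,c$, then $c,a$; likewise for $B$. These are six vertices, hence all of them. So no vertex lies on all of $a,b,c$.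

The pairwise products of $a,b,c$ are $-\cos\frac\pi3=-\frac12$. Put $u=a+b+c$. Then $\langle u,a\rangle=1-\frac12-\frac12=0$, likewise $\langle u,b\rangle=\langle u,c\rangle=0$, and so $\langle u,u\rangle=0$. If $u=0$, then the plane of $c=-a-b$ contains the line in which the planes of $a$ and $b$ meet, and similarly for the other pairs; all three edges $a\cap b$, $b\cap c$, $c\cap a$ would lie on one line. But an edge is the intersection of $P$ with the line it spans, so the three edges would coincide, a contradiction. If $u\ne0$, then $u$ is a nonzero null vector orthogonal to $a,b,c$, that is, an ideal point $\xi$ common to the three planes and hence an endpoint of each of the three lines of pairwise intersection. The edges $a\cap b$, $b\cap c$, $c\cap a$ have two ideal ends each, so they are these full lines, and $\xi$ is a vertex of $P$ on $a$, $b$ and $c$, a contradiction. $\blacksquare$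

## 7. Non-backtracking paths around codimension-2 faces

We turn to upper bounds for arbitrary Dirichlet tilings, $d\ge3$, where no Coxeter group is at hand. We make the heuristic count of Section 4 rigorous.

Let $e$ be a codimension-2 face of $\mathcal T$, meaning of some tile. Tiles containing a relative interior point of $e$ have $e$ as a face (Section 2). In the normal plane at such a point they appear as sectors of angle less than $\pi$ filling the plane. So the tiles containing $e$ are cyclically arranged, consecutive ones sharing a facet; let $n_e\ge3$ be their number. Let $c_n$ be the number of codimension-2 faces $e$ of a tile with $n_e=n$; by transitivity it does not depend on the tile. For the ideal cube, $c_6=12$ and all other $c_n$ vanish.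

**Lemma 4.** With $N=(k-1)(2c_3+c_4)+2c_5+c_6$,
$$gr(\mathcal G)\le\big((k-1)^4-(k-3)N\big)^{1/4}.$$
If $N>0$, then $gr(\mathcal G)<k-1-\dfrac{(k-3)N}{4(k-1)^3}$.

*Proof.* **Step 1: one geodesic for each tile.** We select geodesics so that paths around an edge can be excluded. Fix a linear order on the neighbors of each tile. For tiles $o,x$ let $\gamma_x$ be the lexicographically least geodesic from $o$ to $x$ (compare at the first step where two geodesics differ).

**Step 2: forbidden paths.** For a tile $T$ with a codimension-2 face $e$ let $\pi_j^\pm(T,e)$ be the two paths from $T$ making $j$ steps around $e$. We declare the following forbidden. If $n_e=3$, both $\pi_2^\pm$; if $n_e=5$, both $\pi_3^\pm$. These are not geodesic, as the other way around $e$ is shorter. If $n_e=4$, the one of $\pi_2^\pm$ with the larger first step; if $n_e=6$, the one of $\pi_3^\pm$ with the larger first step. In these two cases the two paths have the same endpoints, the same length and different first steps, so if $\gamma_x$ contained the larger one, replacing it by the other would give a lexicographically smaller geodesic. Hence $\gamma_x$ contains no forbidden subpath, and as a geodesic it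 does not backtrack. So $|S(r)|\le p_r$, where $p_r$ is the number of non-backtracking paths of length $r$ from $o$ without forbidden subpaths.

**Step 3: counting forbidden paths by their starting tile.** To treat lengths $2$ and $3$ together, let $\mathcal F(T)$ be the set of non-backtracking $3$-step paths from $T$ that are forbidden or whose first two steps form a forbidden $2$-step path. In a forbidden path $T_0T_1T_2\cdots$ the face $e$ is the unique codimension-2 face in which the facets $T_0\cap T_1$ and $T_1\cap T_2$ of $T_1$ meet. So $T_0T_1T_2$ determines $e$ and the direction; all forbidden paths listed are distinct, and a forbidden $3$-step path (with $n_e\in\{5,6\}$) does not begin with a forbidden $2$-step path (with $n_e\in\{3,4\}$). Forbidden paths do not backtrack. There are $2c_3+c_4$ forbidden $2$-step paths from $T$, each with $k-1$ non-backtracking continuations, and $2c_5+c_6$ forbidden $3$-step paths. Hence $|\mathcal F(T)|=N$.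

**Step 4: counting by the second tile.** This controls an overcount in Step 5. Fix a tile $y$. In a path of some $\mathcal F(T_0)$ with second tile $y$, the face $e$ is a face of $y$, and for each $e\subset y$ there are at most two choices of $T_0$, namely the two neighbors of $y$ around $e$. So the number of such paths is at most $(k-1)(2c_3+2c_4)+2c_5+2c_6\le2N$.

**Step 5: recursion.** Consider a path counted by $p_r$, $r\ge1$, with last step $x\to y$. It has $(k-1)^4$ non-backtracking extensions $y,y_1,y_2,y_3,y_4$ with $y_1\ne x$. Those with $(y_1,y_2,y_3,y_4)\in\mathcal F(y_1)$ and $y_2\ne y$ are among them and contain a forbidden subpath. There are $k-1$ choices of $y_1$, each with $N$ paths in $\mathcal F(y_1)$, and by Step 4 at most $2N$ of all these have $y_2=y$. So at least $(k-1)N-2N=(k-3)N$ extensions are lost, and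
$$p_{r+4}\le\big((k-1)^4-(k-3)N\big)p_r .$$
Since $p_r\ge|S(r)|\ge1$ for all $r$, the bracket is positive and its fourth root $\mu$ is at least $1$ (otherwise $p_r\to0$). So $|S(r)|\le C\mu^r$ and $|B(r)|\le C'(r+1)\mu^r$ for constants $C,C'$, which gives $gr\le\mu$. Finally $\mu=(k-1)(1-u)^{1/4}$ with $u=\frac{(k-3)N}{(k-1)^4}<1$. Since $k\ge d+1\ge4$, $N>0$ gives $u>0$, and $(1-u)^{1/4}<1-\frac u4$ gives the second claim. $\square$

Note the weights: an edge with $n_e=4$ counts $k-1$ times as much as one with $n_e=6$, exactly the difference met in Section 4.

## 8. Angle sums and the bounds for all Dirichlet tilings: proof of Theorem 3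

By Lemma 4 we need many codimension-2 faces with $n_e\le6$.

**Step 1 ($d=3$): trading angles for numbers of tiles.** Let $\alpha_e$ be the dihedral angle of $\mathcal P$ at its edge $e$. Individually $\alpha_e$ need not be $2\pi/n_e$, but on average it is:
$$\sum_{e\subset\mathcal P}\alpha_e=\sum_{e\subset\mathcal P}\frac{2\pi}{n_e}.\tag{10}$$
Fix an edge $e$. Its stabilizer $\Gamma_e$ permutes the $n_e$ tiles around it, and tile stabilizers are finite, so $\Gamma_e$ is finite. Let $f$ be a $\Gamma$-invariant function on pairs (tile, edge of it), and consider the $\Gamma$-orbits of pairs $(T,e')$ with $e'\in\Gamma e$. Let $\sigma$ be the order of the stabilizer of a pair in such an orbit and $f_0$ the value of $f$ on it. The orbit contains $|\Gamma_{\mathcal P}|/\sigma$ pairs with tile $\mathcal P$ and $|\Gamma_e|/\sigma$ pairs with edge $e$. Summing $f_0$ over orbits in both ways,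
$$\sum_{e'\subset\mathcal P,\ e'\in\Gamma e}f(\mathcal P,e')=\frac{|\Gamma_{\mathcal P}|}{|\Gamma_e|}\sum_{T\supset e}f(T,e).$$
Apply this to $f(T,e')=$ the dihedral angle of $T$ at $e'$, and to $f(T,e')=2\pi/n_{e'}$. In both cases the sum over $T\supset e$ is $2\pi$. So the left sides agree, and summing over the classes $\Gamma e$ of edges of $\mathcal P$ gives (10).

**Step 2 ($d=3$): a lower bound for the sum.** At a vertex $v$ the link is a spherical polygon or a Euclidean polygon with $\deg v$ sides, so $\sum_{e\ni v}\alpha_e\ge(\deg v-2)\pi$. Summing over $v$ and using (2), $2\sum_e\alpha_e\ge2\pi(k-2)$. By (10), $\sum_e\frac1{n_e}\ge\frac{k-2}2$. With (5), which holds for every $3$-polytope,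
$$\sum_{n\le6}c_n\Big(\frac1n-\frac17\Big)\ge\sum_e\Big(\frac1{n_e}-\frac17\Big)\ge(k-2)\Big(\frac12-\frac37\Big)=\frac{k-2}{14},$$
where the first inequality drops terms that are at most $0$.

**Step 3 ($d=3$): conclusion.** Since $k-1\ge3$, $N\ge6c_3+3c_4+2c_5+c_6$. The numbers $\frac1n-\frac17$ for $n=3,4,5,6$ are
$$\frac4{21}\le\frac6{28},\qquad\frac3{28},\qquad\frac2{35}\le\frac2{28},\qquad\frac1{42}\le\frac1{28}.$$
So $\frac N{28}\ge\frac{k-2}{14}$, that is $N\ge2(k-2)$, and Lemma 4 gives the first bound of Theorem 3.

**Step 4 ($d\ge4$): one face with $n_e\le5$.** Let $f$ be a codimension-3 face of $\mathcal P$. Then $\dim f\ge1$, so $f$ has a relative interior point $x\in\mathbb H^d$, and every tile containing $x$ has $f$ as a face (Section 2). Hence these tiles induce on the unit $2$-sphere normal to $f$ at $x$ an edge-to-edge tessellation by convex spherical polygons, each with at least $3$ sides since $f$ has codimension $3$ in each tile. Its vertices correspond to the codimension-2 faces $e\supset f$, and the degree of such a vertex is $n_e$. Writing $V',E',F'$ for its numbers of vertices, edges and polygons, $V'-E'+F'=2$ and $3F'\le2E'$ give $2E'\le6V'-12$. So the average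 degree is less than $6$ and some $n_e\le5$. By transitivity $c_3+c_4+c_5\ge1$, so $N\ge2$, and Lemma 4 gives $gr<k-1-\frac{k-3}{2(k-1)^3}$. For $d=3$ this bound follows from the first one, as $k-2\ge1$.

**Step 5: order of the gap.** For $d=3$ every gap exceeds $\frac{(k-2)(k-3)}{2(k-1)^3}$, which is of order $1/k$, and for $k\ge6$ Theorem 1 provides a tiling with gap less than $\frac6{k+1}$. The bound for all $d\ge3$ depends on $k$ only. $\blacksquare$

## 9. Orthogonal facets of Coxeter polytopes in dimension $d\ge4$: proof of Theorem 4

Let $P\subset\mathbb H^d$, $d\ge4$, be a finite volume Coxeter polytope with $k$ facets. Around a codimension-2 face of angle $\pi/m$ there are $n_e=2m$ tiles. So $c_4=|O|$, where $O$ is the set of adjacent orthogonal pairs of facets, viewed as a graph on the facets, and $N\ge(k-1)|O|$. By Lemma 4 a constant gap follows once $|O|\ge\mathrm{const}\cdot k$. In dimension $3$ this can fail completely ($O=\emptyset$ for our prisms); we show that in dimension $d\ge4$ it cannot.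

Call two facets *joined* if $m_{st}\ne2$; this is the Coxeter diagram. Recall that the diagram of a finite Coxeter group has no cycles and no node of degree $4$ or more. Let $U$ be the set of facets with no orthogonal adjacent facet. Every facet outside $U$ lies in a pair of $O$, so
$$k\le|U|+2|O|.\tag{11}$$

**Step 1: spherical sets containing a member of $U$.** Let $T$ be spherical and $F\in U\cap T$. By Lemma 1 every other member of $T$ is adjacent to $F$, and as $F\in U$ it is joined to $F$. Two other members joined to each other would form a cycle with $F$, and $F$ has degree at most $3$. Hence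
$$\text{the other members of }T\text{ are pairwise adjacent and orthogonal, and there are at most }3\text{ of them.}\tag{12}$$

**Step 2: $d\ge6$.** If $F\in U$, take a codimension-5 face of $P$ in $F$. It has dimension at least $1$, so by Lemma 1 it gives a spherical $T\ni F$ with $|T|=5$, contradicting (12). So $U=\emptyset$ and $|O|\ge k/2$.

**Step 3: $d=4$.** We bound $|U|$ by planarity inside each facet. For a facet $A$ let $U_A$ be the set of members of $U$ adjacent to $A$, and $O_A$ the set of facets adjacent and orthogonal to $A$. These sets are disjoint. $A$ is a $3$-polytope whose 2-faces correspond to the facets adjacent to $A$. Let $F\in U_A$ and let the 2-faces $F\cap A$ and $B\cap A$ share an edge. The edge meets $\mathbb H^4$, so $\{A,F,B\}$ is spherical, and $B\in O_A$ by (12). Thus in the dual graph of $A$, which is simple and planar, each $F\in U_A$ has at least $3$ neighbors, all in $O_A$. A simple bipartite planar graph on $n\ge3$ vertices has at most $2n-4$ edges. So if $U_A\ne\emptyset$, then $3|U_A|\le2(|U_A|+|O_A|)$, and in all cases $|U_A|\le2|O_A|$. Each $F\in U$ is a $3$-polytope, so it has at least $4$ adjacent facets, and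
$$4|U|\le\sum_A|U_A|\le2\sum_A|O_A|=4|O| .$$
Hence $|U|\le|O|$ and $|O|\ge k/3$ by (11).

**Step 4: $d=5$, from $U$ to triangles in $O$.** If $U=\emptyset$, then $k\le2|O|$. Assume $U\ne\emptyset$. The previous argument, one codimension further down, bounds $|U|$ by the number $T_3$ of triangles in the graph $O$. For $\{A,B\}\in O$ consider the $3$-polytope $A\cap B$. Let $u(A,B)$ be the number of $F\in U$ giving a 2-face of it, and $t(A,B)$ the number of facets $G$ giving a 2-face of it with $G\perp A$ and $G\perp B$. No facet is of both kinds. If $F\in U$ gives a 2-face, and $G$ gives a 2-face sharing an edge with it, then $\{A,B,F,G\}$ is spherical, so $G\perp A$ and $G\perp B$ by (12). So in the dual graph of $A\cap B$ each such $F$ has at least $3$ neighbors, all of the second kind, and planarity gives $u(A,B)\le2t(A,B)$ as in Step 3.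

Each $F\in U$ is a $4$-polytope. It has at least $5$ facets, each of them a $3$-polytope with at least $4$ two-dimensional faces, and each two-dimensional face lies in exactly two of them; so $F$ has at least $\frac12\cdot5\cdot4=10$ two-dimensional faces. Each of them is $F\cap A\cap B$ with $\{A,F,B\}$ spherical, so $\{A,B\}\in O$ by (12), and different faces give different pairs. Finally, a facet $G$ counted by $t(A,B)$ forms a triangle of $O$ with $A$ and $B$ (the set $\{A,B,G\}$ is spherical), and a triangle is counted for at most three pairs. Hence
$$10|U|\le\sum_{\{A,B\}\in O}u(A,B)\le2\sum_{\{A,B\}\in O}t(A,B)\le6T_3.\tag{13}$$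

**Step 5: $d=5$, an ideal vertex with few facets.** To bound $T_3$ by $|O|$ we shall order the facets as seen from a suitable ideal point. Let $F\in U$ and let $v$ be a vertex of $F$. If $v\in\mathbb H^5$, the facets through $v$ form a spherical set of size $5$ containing $F$, contradicting (12). So $v$ is ideal. Let $S_v$ be the set of facets through $v$. The link of $v$ is a compact Euclidean polytope in $\mathbb R^4$ with outward unit normals $n_A$, $A\in S_v$. If two facets $A,B\in S_v$ are adjacent at angle $\pi/m$, then $n_A\cdot n_B=-\cos\frac\pi m$. If not, their hyperplanes do not meet, the traces in $\mathbb R^4$ are parallel and $n_A=-n_B$ (with $n_A=n_B$ one of the two would not carry a facet). So all products of distinct normals are $\le0$, and they are nonzero exactly for joined pairs. Every $A\in S_v\setminus\{F\}$ is joined to $F$, since otherwise $m=2$ and $A$ would be adjacent and orthogonal to $F\in U$. So the diagram of $S_v$ is connected. We claim $|S_v|=5$.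

The normals span $\mathbb R^4$, for otherwise the link would contain a line. They are linearly dependent, for otherwise some $y$ would have $n_A\cdot y=-1$ for all $A$, and the link would contain a ray in the direction $y$. Let $\sum c_An_A=0$ be a nontrivial relation. As the products of distinct normals are $\le0$, $\big|\sum|c_A|n_A\big|^2\le\big|\sum c_An_A\big|^2=0$, so $\sum|c_A|n_A=0$. If $c_B=0$, then $0=n_B\cdot\sum|c_A|n_A$ is a sum of terms $\le0$, so $B$ is not joined to any $A$ with $c_A\ne0$. By connectedness no $c_B$ vanishes. So every nontrivial relation has only nonzero coefficients, the space of relations has dimension exactly $1$, and $|S_v|=4+1=5$.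

**Step 6: $d=5$, ordering by radius.** Put $v=\infty$ in the upper half-space model. The five facets of $S_v$ are vertical. The others lie on hemispheres with centers $c_i\in\mathbb R^4$ and radii $r_i$, and $P$ lies outside them, since $\infty$ belongs to the closure of $P$. For two hemispheres
$$|c_i-c_j|^2\ge r_i^2+r_j^2,\quad\text{with equality if the facets are orthogonal.}\tag{14}$$
Indeed, if the hyperplanes meet, the facets are adjacent at some angle $\pi/m$. At a point $z\in\mathbb R^4$ common to the two boundary spheres, the normals pointing away from $P$ have the directions $c_i-z$ and $c_j-z$, which therefore form an angle with cosine $-\cos\frac\pi m$, and the law of cosines gives $|c_i-c_j|^2=r_i^2+r_j^2+2r_ir_j\cos\frac\pi m$. If the hyperplanes do not meet, the hemispheres are not nested, since the inner one would then contain no point of $P$; so $|c_i-c_j|\ge r_i+r_j$.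

Order the facets: vertical ones are largest, hemispheres are ordered by radius, ties are broken arbitrarily. Let $M_x$ be the number of neighbors of $x$ in the graph $O$ that are larger than $x$. If $x$ is vertical, then $M_x\le4$. If $x$ is a hemisphere, normalize $c_x=0$, $r_x=1$. By (14) the larger hemispheres $i$ orthogonal to $x$ satisfy $|c_i|^2=r_i^2+1\ge2$, and for two of them
$$c_i\cdot c_j=\tfrac12\big(|c_i|^2+|c_j|^2-|c_i-c_j|^2\big)\le\tfrac12\big(r_i^2+1+r_j^2+1-r_i^2-r_j^2\big)=1 .$$
So the cosine of the angle between $c_i$ and $c_j$ is at most $\frac1{|c_i||c_j|}\le\frac12$, and the unit vectors $c_i/|c_i|$ are at mutual distance at least $1$. The balls of radius $\frac12$ in $\mathbb R^4$ around them and around $0$ have disjoint interiors and lie in the ball of radius $\frac32$, so there are at most $3^4-1=80$ such hemispheres. With the five vertical facets, $M_x\le85$ in all cases.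

Every edge of $O$ is counted at its smaller end, so $\sum_xM_x=|O|$. Assigning each triangle to its smallest vertex,
$$T_3\le\sum_x\binom{M_x}2\le42\sum_xM_x=42|O| .$$
With (13), $|U|\le\frac6{10}\cdot42|O|\le26|O|$, and (11) gives $k\le28|O|$.

**Step 7: conclusion.** For every $d\ge4$ we have found $c_4=|O|\ge k/28$, so $N\ge(k-1)k/28$. Lemma 4 gives
$$k-1-gr>\frac{k(k-3)}{112(k-1)^2}\ge\frac1{112}\cdot\frac{10}{16}=\frac{10}{1792}>\frac1{180}.$$
The middle inequality holds because $\frac{k(k-3)}{(k-1)^2}=1-\frac{k+1}{(k-1)^2}$ increases with $k$, and $k\ge d+1\ge5$. $\blacksquare$
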